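# The entropy of the Serre twist is bounded below by the growth of the algebra

Throughout, $k$ is a field, and an algebra $A=\bigoplus_{n\ge 0}A_n$ is an associative graded $k$-algebra with $1$. Modules are graded right modules and maps preserve degree. We write $a_n=\dim_k A_n$, and $M(j)=s^jM$ where $s$ is the degree shift $s(M)_n=M_{n+1}$. So $M(j)_n=M_{n+j}$, and $A(-j)$ is generated in degree $j$.

## 1. Coherent graded algebras and the category $\mathsf{qgr}(A)$

**Definition (locally finite, coherent).** $A$ is locally finite if $\dim_k A_n<\infty$ for all $n$. It is right graded coherent if every finitely generated homogeneous right ideal is finitely presented.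

The textbook consequence is this. If $A$ is right graded coherent, the category $\mathrm{fp}(A)$ of finitely presented graded right modules is abelian, its kernels, cokernels and extensions are computed in the category of all graded modules, and a finitely generated submodule of a finitely presented module is again finitely presented.

**Example 1.** A right noetherian algebra is right graded coherent. The free algebra $A=k\langle x_1,\dots,x_r\rangle$, $\deg x_i=1$, is right graded coherent for every $r\ge 1$, because graded submodules of graded free modules are free, so a finitely generated right ideal is free of finite rank. For $r\ge 2$ it is not noetherian: $\bigoplus_{i\ge 0}x_1^ix_2A$ is an infinite direct sum of nonzero right ideals.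

**Standing hypotheses.** From now on $A$ is finitely generated as an algebra, locally finite, infinite-dimensional and right graded coherent.

**Definition (torsion).** A module $M$ is torsion if for every $m\in M$ there is $n$ with $mA_{\ge n}=0$.

**Lemma 1.** Let $M\in\mathrm{fp}(A)$. Each $M_m$ is finite-dimensional, and $M_m=0$ for $m\ll 0$. Moreover $M$ is torsion if and only if $M_m=0$ for $m\gg 0$, that is, if and only if $\dim_kM<\infty$.

*Proof.* $M$ is a quotient of a finite sum of modules $A(-j)$, which gives the first sentence. If $M$ is torsion, its generators $x_1,\dots,x_r$ are killed by a common $A_{\ge n}$, so $M=\sum_i x_iA_{<n}$ is finite-dimensional. Conversely, if $M_m=0$ for $m\gg 0$, then each homogeneous element, hence each element, is killed by some $A_{\ge n}$. $\square$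

Finite-dimensional modules are closed under submodules, quotients and extensions, so the torsion modules form a Serre subcategory of $\mathrm{fp}(A)$.

**Definition ($\mathsf{qgr}(A)$).** $\mathsf{qgr}(A)$ is the quotient of $\mathrm{fp}(A)$ by its Serre subcategory of torsion modules. Let $\pi:\mathrm{fp}(A)\to\mathsf{qgr}(A)$ be the quotient functor and $\mathcal O=\pi A$.

We use the following standard facts about quotients by Serre subcategories (Gabriel).

- (Q1) $\pi$ is exact, every object is of the form $\pi M$, and $\pi M\cong 0$ if and only if $M$ is torsion.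
- (Q2) Every morphism $\pi M\to\pi N$ is represented by a map $f:M'\to N/N'$ with $M'\subset M$, $M/M'$ torsion and $N'\subset N$ torsion. It is an isomorphism if and only if $\ker f$ and $\mathrm{coker}\, f$ are torsion.
- (Q3) Every short exact sequence in $\mathsf{qgr}(A)$ is isomorphic to the image of a short exact sequence in $\mathrm{fp}(A)$.

The problem below assumes also $\mathsf{qgr}(A)\ne 0$. This costs nothing: if $A$ were torsion, $1\cdot A_{\ge n}=0$ would make $A$ finite-dimensional, so $\mathcal O\not\cong 0$.

**Example 2.** Let $A=k[x]$, $\deg x=1$. Every object of $\mathrm{fp}(A)$ is a finite sum of modules $A(-j)$ and a finite-dimensional module. Multiplication by $x$ embeds $A(-1)$ in $A$ with finite-dimensional cokernel $k$, so $\pi A(-1)\cong\mathcal O$, and every object of $\mathsf{qgr}(A)$ is some $\mathcal O^p$. An endomorphism of $\mathcal O$ is represented by a map $x^pA\to A$ of degree $0$, which sends $x^p$ into $A_p=kx^p$. So $\mathrm{End}(\mathcal O)=k$, and $\mathsf{qgr}(A)$ is the category of finite-dimensional vector spaces.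

**Definition (Serre twist).** The functor $s^{\pm1}$ is exact and preserves finitely presented modules and torsion modules. It therefore induces an exact autoequivalence $S$ of $\mathcal D=\mathbf D^b(\mathsf{qgr}(A))$ with $H^i(SX)=S\,H^i(X)$. The translation functor $[1]$ of $\mathcal D$ is a different functor.

**Example 3.** For $A=k[x]$ we have $S\mathcal O\cong\mathcal O$. For the free algebra on $r$ generators of degree $1$, $A_{\ge 1}=\bigoplus_i x_iA\cong A(-1)^r$ and $A/A_{\ge 1}=k$ is torsion. So
$$\mathcal O\cong(S^{-1}\mathcal O)^r,\qquad S^n\mathcal O\cong\mathcal O^{r^n}\quad(n\ge 0).\tag{1}$$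

**Definition (growth entropy).** $\mathsf h(A)=\limsup_{n\to\infty}\frac{\log a_n}{n}$, with $\log 0=-\infty$. Since $A$ is infinite-dimensional, $a_n\ge 1$ for infinitely many $n$, so $\mathsf h(A)\ge 0$.

**Example 4.** $\mathsf h(k[x])=\mathsf h(k[x,y])=0$, and $\mathsf h(k\langle x_1,\dots,x_r\rangle)=\log r$ when $\deg x_i=1$. For $k\langle x,y\rangle$ with $\deg x=\deg y=2$ we have $a_{2q}=2^q$ and $a_{2q+1}=0$, so $\mathsf h(A)=\frac12\log 2$; the sequence $\frac{\log a_n}{n}$ has no limit, only an upper limit.

## 2. Towers, complexity and the entropy of an endofunctor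

Let $\mathcal D$ be a triangulated category. A thick subcategory is a full triangulated subcategory closed under direct summands. A classical (or split) generator is an object $G$ whose thick closure is all of $\mathcal D$.

**Definition (complexity).** Let $E,X\in\mathcal D$ and $t\in\mathbb R$. A tower for $X$ is a sequence of exact triangles
$$0=X_0\to X_1\to\cdots\to X_m=X\oplus X'$$
with successive cones $E[n_1],\dots,E[n_m]$. The complexity $\delta_t(E,X)$ is the infimum of $\sum_{i=1}^m e^{n_it}$ over all towers for $X$, with arbitrary $X'$. We set $\delta_t(E,X)=0$ if $X\cong 0$, and $\delta_t(E,X)=\infty$ if $X$ is not in the thick closure of $E$, which is exactly the case where no tower exists.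

**Example 5.** Let $\mathcal D$ be the bounded derived category of finite-dimensional vector spaces. Then
$$\delta_t(k,X)=\sum_i \dim H^i(X)\,e^{-it}.$$
The bound $\le$ holds since $X\cong\bigoplus_i k[-i]^{\dim H^i(X)}$. For $\ge$, take any tower. The long exact sequences give $\dim H^i(X)\le\sum_j\dim H^i(k[n_j])=\#\{j:n_j=-i\}$, so the tower contains at least $\dim H^i(X)$ cones $k[-i]$ for each $i$. This small argument already shows that a cone in the wrong cohomological degree is useless, however cheap it is.

**Definition (categorical entropy, Dimitrov–Haiden–Katzarkov–Kontsevich).** Let $G$ be a classical generator of $\mathcal D$ and $\Phi$ an exact endofunctor. Then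
$$\mathsf h_t(\Phi)=\lim_{n\to\infty}\frac1n\log\delta_t(G,\Phi^nG).$$
The limit exists in $[-\infty,\infty)$ (with $\log 0=-\infty$) and does not depend on $G$.

**Example 6.** For $A=k[x]$, by Examples 2, 3 and 5, $\mathcal O$ is a classical generator of $\mathbf D^b(\mathsf{qgr}(A))$ and $\delta_t(\mathcal O,S^n\mathcal O)=\delta_t(\mathcal O,\mathcal O)=1$. So $\mathsf h_t(S)=0=\mathsf h(A)$ for all $t$.

**Lemma 2 (rules for complexity).**

1. $\delta_t(E,X[i])=e^{it}\delta_t(E,X)$.
2. If $X$ is a direct summand of $Y$, then $\delta_t(E,X)\le\delta_t(E,Y)$. In particular $\delta_t(E,X[i])\le e^{it}$ if $X$ is a summand of $E$.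
3. For a triangle $X\to Y\to Z\to X[1]$, $\delta_t(E,Y)\le\delta_t(E,X)+\delta_t(E,Z)$.
4. Suppose $\mathcal D$ is the bounded derived category of an abelian category, and $X$ is represented by a complex $X^{-d}\to\cdots\to X^0$ whose term $X^{-p}$ is a direct sum of at most $N_p$ objects, each a summand of $E$. Then $\delta_t(E,X)\le\sum_{p=0}^dN_pe^{pt}$.

*Proof.* Rule 1: shift the tower. Rule 2: if $Y=X\oplus Z$, a tower ending in $Y\oplus Y'$ is a tower for $X$ with complement $Z\oplus Y'$; and $E$ has a tower with one cone $E$.

Rule 3: we may assume that both terms on the right are finite. Take towers ending in $X\oplus X'$ and in $Z_q=Z\oplus Z'$, the latter with stages $0=Z_0\to\cdots\to Z_q$ and cones $E[n_j]$. Adding trivial triangles to the given one, we get a triangle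
$$X\oplus X'\to W\to Z_q\xrightarrow{\ h\ }T,\qquad W=Y\oplus X'\oplus Z',\quad T=(X\oplus X')[1].$$
Define $W_j$ by completing the composite $Z_j\to Z_q\to T$ to a triangle $X\oplus X'\to W_j\to Z_j\to T$, with $W_0=X\oplus X'$ and $W_q\cong W$. The octahedral axiom for $Z_{j-1}\to Z_j\to T$ gives a triangle $W_{j-1}\to W_j\to E[n_j]\to W_{j-1}[1]$. So the tower of $X\oplus X'$ continues through $W_1,\dots,W_q$ to $W$, and its cost is the sum of the two costs.

Rule 4: the brutal truncations give triangles $\sigma^{\ge -p+1}X\to\sigma^{\ge -p}X\to X^{-p}[p]\to$. Apply rule 3 to these and to the direct sum decompositions of the $X^{-p}$, then rule 2. $\square$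

Two more textbook facts. Every object of $\mathbf D^b(\mathcal A)$ lies in the thick closure of its cohomology objects, by the canonical truncation triangles. An object in the thick closure of a family lies in the thick closure of finitely many members of it, because the thick closures of the finite subfamilies form a directed union that is itself thick.

## 3. Can $\mathsf h_t(S)$ be smaller than $\mathsf h(A)$?

Both numbers measure exponential growth: $\mathsf h(A)$ that of $\dim A_n$, and $\mathsf h_t(S)$ that of the cost of building $S^nG$ from $G$. The following is known.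

- (i) If $A$ is connected ($A_0=k$), right graded coherent and of finite global dimension, then $\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator and $\mathsf h_t(S)\le\mathsf h(A)$ for all $t$.
- (ii) If $A$ is the coordinate ring of a smooth projective variety, then $\mathsf h_t(S)=0=\mathsf h(A)$.
- (iii) If $A$ is the quotient of the path algebra of a finite quiver by finitely many monomial relations, then $A$ is coherent, $\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator, and $\mathsf h_t(S)=\mathsf h(A)$.
- (iv) It is conjectured that $\mathsf h_t(S)\le\mathsf h(A)$ whenever $\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator.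

Dmitri Piontkovski, in "Growth in noncommutative algebras and entropy in derived categories", arXiv:2604.13373 (2026), writes: "We still have no examples of graded coherent algebras which satisfy the strict inequality $\mathsf{h}_t(S)<\mathsf{h}(A)$." We read the inequality as holding for every $t\in\mathbb R$. The problem is to construct an algebra $A$ under our standing hypotheses, with a classical generator in $\mathbf D^b(\mathsf{qgr}(A))$, such that $\mathsf h_t(S)<\mathsf h(A)$ for all $t$, or to prove that none exists.

None exists. The inequality fails at every single $t$, because $\mathsf h_t(S)\ge\mathsf h(A)$ always (Theorem A). Theorems B and C then give equality in further cases.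

## 4. Two computations by hand: $k[x,y]$ and the free algebra

Let $A=k[x,y]$ with $\deg x=\deg y=1$. The ideal $A_{\ge n}=(x,y)^n$ has the $n+1$ generators $x^{n-i}y^i$ and $n$ relations between consecutive generators:
$$0\to A(-n-1)^n\to A(-n)^{n+1}\to A_{\ge n}\to 0 .$$
Dimensions in degree $m\ge n$ agree: $(n+1)(m-n+1)-n(m-n)=m+1$. Since $A/A_{\ge n}$ is finite-dimensional, $\pi A_{\ge n}\cong\mathcal O$. Applying $S^n$ we get
$$0\to(S^{-1}\mathcal O)^n\to\mathcal O^{n+1}\to S^n\mathcal O\to 0.\tag{2}$$
Let $G=\mathcal O\oplus S^{-1}\mathcal O$. Sequence (2) puts $S^n\mathcal O$, $n\ge 1$, in the thick closure of $G$. The twists by $S^{-1},S^{-2},\dots$ of the case $n=1$, starting with $0\to S^{-2}\mathcal O\to(S^{-1}\mathcal O)^2\to\mathcal O\to 0$, put there all $S^{-n}\mathcal O$ as well. Finitely presented modules have finite free resolutions (Hilbert), so $G$ is a classical generator. By Lemma 2, $\delta_t(G,S^n\mathcal O)\le(n+1)+ne^t$, so $\delta_t(G,S^nG)\le(2n+1)+(2n-1)e^t$ for $n\ge 2$, and $\mathsf h_t(S)\le 0=\mathsf h(A)$. Remember the trick: $S^n\mathcal O=\pi(A_{\ge n}(n))$, and $A_{\ge n}(n)$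 has generators and relations in degrees that do not grow with $n$.

Let $A=k\langle x_1,\dots,x_r\rangle$ with $\deg x_i=1$. By (1) every $S^n\mathcal O$ with $n\ge 0$ is a sum of copies of $\mathcal O$, and every $S^{-n}\mathcal O$ is a summand of $\mathcal O$. Finitely presented modules have resolutions $0\to P_1\to P_0\to M\to 0$ by finitely generated free modules. So $\mathcal O$ is a classical generator, and
$$\delta_t(\mathcal O,S^n\mathcal O)\le r^n=e^{n\mathsf h(A)}.\tag{3}$$
In both cases we have found upper bounds. The problem asks about lower bounds.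

## 5. Infinite Hom spaces, and the degree $m$ part of an object of $\mathsf{qgr}(A)$

A lower bound for all towers comes from a numerical quantity that is subadditive on triangles. The natural choice is $\dim\mathrm{Hom}_{\mathcal D}(\mathcal O,-)$: a tower for $S^n\mathcal O$ with cones $G[n_1],\dots,G[n_N]$ gives
$$\dim\mathrm{Hom}(\mathcal O,S^n\mathcal O)\le\sum_j\dim\mathrm{Hom}(\mathcal O,G[n_j]).$$
Try it on the free algebra with $r\ge 2$ and $G=\mathcal O$. By (1), $\mathrm{End}(\mathcal O)$ is the ring of $r\times r$ matrices over $\mathrm{End}(S^{-1}\mathcal O)\cong\mathrm{End}(\mathcal O)$. So $\dim\mathrm{End}(\mathcal O)=r^2\dim\mathrm{End}(\mathcal O)$, and since $\mathcal O\not\cong 0$ this dimension is infinite. The left side is $\dim\mathrm{End}(\mathcal O)^{r^n}=\infty$, and so is the right side as soon as one $n_j$ is $0$. The inequality tells us nothing about $N$.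

The next thought is to replace Hom by the finite number $\dim M_m$. For fixed $m$ it is not defined on $\mathsf{qgr}(A)$, since $A$ and $A_{\ge p}$ have isomorphic images and $(A_{\ge p})_m=0$ for $m<p$. What survives is the behavior for $m\gg 0$. If $g(m)$ is the dimension function of $G$ for large $m$, a tower with $N$ cones will give
$$g(m+n)\le N\,g(m)\qquad\text{for } m\ge m_0,$$
but $m_0$ depends on $n$ and on the tower. Two difficulties remain.

First, we cannot just evaluate at one $m$ and let $n\to\infty$, because we do not control $m_0$; and for fixed $n$ a single $m$ may give too little. Take $k\langle x,y\rangle$ with both degrees $2$, where $\mathcal O\cong(S^{-2}\mathcal O)^2$ and $G=\mathcal O\oplus S\mathcal O$ is a classical generator. Here $g(m)=a_m+a_{m+1}$, so $g(2q)=2^q$ and $g(2q+1)=2^{q+1}$. For $n=1$ and $m$ odd the ratio $g(m+1)/g(m)$ is $1$, smaller than $e^{\mathsf h(A)}=\sqrt2$.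

Second, even a good bound on $N$ does not bound $\sum_je^{n_jt}$: for $t>0$ a cone $G[-100]$ counts as $1$ in $N$ and costs only $e^{-100t}$.

Both difficulties have the same kind of cure. Keep $n$ and the tower fixed and let $m\to\infty$ by iterating the inequality: then $m_0$ is a harmless constant, and what comes out is the exponential growth rate of $g$. And count only what happens in the cohomological degrees where $S^nG$ lives, as in Example 5: there, cones with large $|n_j|$ contribute nothing.

## 6. Hilbert germs on $\mathsf{qgr}(A)$ and on its derived category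

For $M\in\mathrm{fp}(A)$ let $\varphi_M$ be the germ at $m\to+\infty$ of the function $m\mapsto\dim M_m$. Two functions have the same germ if they agree for all $m\gg 0$. An inequality between germs means that the inequality holds for all $m\gg 0$. For $A=k[x]$, both $A$ and $A_{\ge p}$ have the constant germ $1$.

**Lemma 3.** The germ $\varphi_M$ depends only on $\pi M$ up to isomorphism. It defines a function $F\mapsto\varphi_F$ on $\mathsf{qgr}(A)$ that is additive on short exact sequences, and $\varphi_F=0$ if and only if $F\cong 0$.

*Proof.* On $\mathrm{fp}(A)$ the germ is additive on short exact sequences, and by Lemma 1 it vanishes exactly on torsion modules. If $\pi M\cong\pi N$, take $f:M'\to N/N'$ as in (Q2), with torsion kernel and cokernel. Additivity gives $\varphi_M=\varphi_{M'}=\varphi_{N/N'}=\varphi_N$. So $\varphi$ descends to $\mathsf{qgr}(A)$, and it is additive there by (Q3). If $F=\pi M$ and $\varphi_F=0$, then $M$ is torsion and $F\cong 0$; the converse is clear. $\square$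

For $X\in\mathcal D=\mathbf D^b(\mathsf{qgr}(A))$ put $\varphi^i_X=\varphi_{H^i(X)}$ and $\varphi_X=\sum_i\varphi_X^i$, a finite sum.

**Lemma 4.**

1. For a triangle $X\to Y\to Z\to X[1]$, $\varphi^i_Y\le\varphi^i_X+\varphi^i_Z$.
2. $\varphi^i_{X[n]}=\varphi^{i+n}_X$, and $\varphi_X^i\le\varphi^i_{X\oplus X'}$.
3. $\varphi_{SX}(m)=\varphi_X(m+1)$ for $m\gg 0$.
4. $\varphi_X=0$ if and only if $X\cong 0$.
5. If $0=X_0\to\cdots\to X_N=X\oplus X'$ is a tower with cones $G[n_1],\dots,G[n_N]$, then
$$\varphi^i_X\le\sum_{j=1}^N\varphi_G^{\,i+n_j}\qquad(i\in\mathbb Z).\tag{4}$$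

*Proof.* Part 1: the sequence $H^i(X)\to H^i(Y)\to H^i(Z)$ is exact, so $H^i(Y)$ is an extension of a subobject of $H^i(Z)$ by a quotient of $H^i(X)$; use additivity and the fact that germs are nonnegative. Part 2: $H^i(X[n])=H^{i+n}(X)$, and $H^i$ is additive. Part 3: $H^i(SX)=S\,H^i(X)$ and $(sM)_m=M_{m+1}$. Part 4: $X\cong 0$ if and only if all $H^i(X)$ vanish; use Lemma 3. Part 5: apply part 1 to the triangles $X_{j-1}\to X_j\to G[n_j]\to X_{j-1}[1]$ for $j=1,\dots,N$, add up, and use part 2. $\square$

## 7. The lower bound for $\delta_t(G,S^nG)$

**Theorem A.** Let $A$ satisfy the standing hypotheses, and let $G$ be a classical generator of $\mathcal D=\mathbf D^b(\mathsf{qgr}(A))$ whose cohomology $H^i(G)$ vanishes for $i\notin[a,b]$. Put $w=b-a$. Then for all $n\ge 1$ and $t\in\mathbb R$,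
$$\delta_t(G,S^nG)\ \ge\ e^{-w|t|}\,e^{n\,\mathsf h(A)}.$$
Hence $\mathsf h_t(S)\ge\mathsf h(A)$ for all $t$.

*Proof.* Fix $n\ge 1$ and a tower for $S^nG$ with cones $G[n_1],\dots,G[n_N]$. Since $\mathcal D\ne 0$, we have $G\not\cong 0$. Let $g$ be a function representing the germ $\varphi_G$, with values in the nonnegative integers.

**Step 1 (only cones with small shift contribute).** The purpose is a recursive inequality for $g$ whose constant counts only the cones that are not too far shifted. Since $H^i(S^nG)=S^nH^i(G)$ vanishes for $i\notin[a,b]$, summing (4) over $i\in[a,b]$ gives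
$$\varphi_{S^nG}\le\sum_{j=1}^N\ \sum_{i=a}^b\varphi_G^{\,i+n_j}.$$
The indices $i+n_j$ in one inner sum are distinct, so the inner sum is at most $\varphi_G$. It is $0$ unless the intervals $[a,b]+n_j$ and $[a,b]$ meet, that is, unless $|n_j|\le w$. Put $\nu=\#\{j:|n_j|\le w\}$. With Lemma 4(3), there is $m_0\ge 0$ such that
$$g(m+n)\le\nu\,g(m)\qquad\text{for all }m\ge m_0.\tag{5}$$
If $\nu=0$, then $g(m)=0$ for $m\gg 0$, so $\varphi_G=0$ and $G\cong 0$, a contradiction. Hence $\nu\ge 1$.

**Step 2 (iterate with $n$ and the tower fixed).** The purpose is to turn (5) into a bound on the growth rate of $g$ in which $m_0$ no longer appears. Write $m=m_0+qn+r$ with $0\le r<n$ and $q\ge 0$. Iterating (5), $g(m)\le\nu^q g(m_0+r)\le C_1\nu^q$ with $C_1=\max_{0\le r<n}g(m_0+r)$. Here $C_1\ge 1$, since otherwise $g$ would vanish for $m\ge m_0$. Since $q\le m/n$ and $\nu\ge 1$, we have $g(m)\le C_1\nu^{m/n}$ and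
$$\limsup_{m\to\infty}\frac{\log g(m)}{m}\le\frac{\log\nu}{n}.\tag{6}$$

**Step 3 (compare $g$ with the Hilbert function of $A$).** The purpose is to bring $\mathsf h(A)$ in. As $G$ is a classical generator, $\mathcal O$ has a tower from $G$ with finitely many cones, say $C$ of them. Summing (4) for $X=\mathcal O$ over all $i\in\mathbb Z$, each cone contributes exactly $\varphi_G$, so $\varphi_{\mathcal O}\le C\varphi_G$, that is, $a_m\le C\,g(m)$ for $m\gg 0$. With (6),
$$\mathsf h(A)\le\limsup_{m\to\infty}\frac{\log g(m)}m\le\frac{\log\nu}n,\qquad\text{so}\qquad\nu\ge e^{n\mathsf h(A)}.\tag{7}$$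

**Step 4 (restore the weights).** The purpose is to pass from counting to the weighted cost. All terms are positive, and $e^{n_jt}\ge e^{-w|t|}$ when $|n_j|\le w$. So
$$\sum_{j}e^{n_jt}\ \ge\sum_{|n_j|\le w}e^{n_jt}\ \ge\ \nu\,e^{-w|t|}\ \ge\ e^{-w|t|}e^{n\mathsf h(A)}.$$
The right side does not depend on the tower. Taking the infimum over towers gives the estimate. Then $\frac1n\log\delta_t(G,S^nG)\ge\mathsf h(A)-\frac{w|t|}n$, and $n\to\infty$ gives $\mathsf h_t(S)\ge\mathsf h(A)$. $\blacksquare$

**Corollary.** No algebra $A$ under the standing hypotheses, with a classical generator in $\mathbf D^b(\mathsf{qgr}(A))$, satisfies $\mathsf h_t(S)<\mathsf h(A)$ for all $t$, nor even for a single $t$. Conjecture (iv) is equivalent to the equality $\mathsf h_t(S)=\mathsf h(A)$ for all $t$ whenever a classical generator exists. Under the hypotheses of (i) equality holds for all $t$.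

**Remark 5 (sharpness).** For the free algebra with $\deg x_i=1$ and $G=\mathcal O$ we have $w=0$. Theorem A gives $\delta_t(\mathcal O,S^n\mathcal O)\ge r^n$, and (3) gives $\le r^n$. So the estimate of Theorem A is an equality for all $n\ge 1$ and all $t$ in this case, and the constant is optimal.

We also get that $\mathsf h(A)$ is finite when a classical generator exists: by (7) it is at most $\log\nu$ for any tower with $n=1$.

## 8. Equality from minimal resolutions of $A_{\ge n}$

We now look for upper bounds. The model is (2): resolve $A_{\ge n}$ and twist by $n$. For general $A$ the resolution may be infinite, so it has to be cut off at a fixed length. A vanishing condition on $\mathrm{Hom}(\mathcal O,F[i])$ makes the cut harmless. We say that $\mathsf{qgr}(A)$ has homological dimension $\le d$ if $\mathrm{Hom}_{\mathcal D}(F',F[i])=0$ for all $F',F\in\mathsf{qgr}(A)$ and $i>d$. For instance $\mathsf{qgr}(k[x])$, the category of finite-dimensional vector spaces, has homological dimension $0$.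

**Theorem B.** Let $A$ satisfy the standing hypotheses, with a classical generator in $\mathcal D=\mathbf D^b(\mathsf{qgr}(A))$. Assume

- (a) for some $d$, $\mathrm{Hom}_{\mathcal D}(\mathcal O,F[i])=0$ for all $i>d$ and all $F\in\mathsf{qgr}(A)$;
- (b) $\mathcal D$ is the thick closure of $\{S^j\mathcal O\}_{j\in\mathbb Z}$.

Then $\mathsf h_t(S)=\mathsf h(A)$ for all $t$. Both (a) and (b) hold if $\mathsf{qgr}(A)$ has finite homological dimension. Neither connectedness nor finite global dimension of $A$ is assumed.

*Proof.* By Theorem A we must prove $\mathsf h_t(S)\le\mathsf h(A)$. We may increase $d$, so assume $d\ge 0$.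

**Step 1 (minimal resolutions).** The purpose is to count the terms of a resolution by Tor. Let $R=A_0/\mathrm{rad}A_0$ and $\mathfrak m=\mathrm{rad}A_0\oplus A_{\ge 1}$, a two-sided ideal with $A/\mathfrak m=R$. Let $L_1,\dots,L_q$ be the simple right $A_0$-modules, viewed as $A$-modules in degree $0$. Nakayama's lemma holds: if $N$ is bounded below and $N=N\mathfrak m$, then $N=0$. Indeed, a lowest nonzero component $N_l$ would satisfy $N_l=N_l\,\mathrm{rad}A_0$, but $\mathrm{rad}A_0$ is nilpotent.

Since $A_0$ is finite-dimensional, there are primitive idempotents $e_i\in A_0$ with $e_iA_0/e_i\mathrm{rad}A_0\cong L_i$. The module $e_iA$ is a direct summand of $A$, and $e_iA/e_i\mathfrak m\cong L_i$. Let $N$ be a finitely generated module. Then $N\otimes_AR=N/N\mathfrak m$ is a finite sum of modules $L_i(-j)$. Take the corresponding sum $P$ of modules $e_iA(-j)$, and lift the isomorphism $P/P\mathfrak m\cong N/N\mathfrak m$ to a map $P\to N$. It is onto by Nakayama, and its kernel lies in $P\mathfrak m$. The number of summands with twist $-j$ is at most $\dim(N\otimes_AR)_j$.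

If $N\in\mathrm{fp}(A)$, the kernel is again in $\mathrm{fp}(A)$ by coherence. Repeating, we get a resolution $P_\bullet$ of $N$ by finitely generated projectives such that the image of $P_{p+1}$ lies in $P_p\mathfrak m$. So the differentials of $P_\bullet\otimes_AR$ vanish, $\mathrm{Tor}_p^A(N,R)\cong P_p/P_p\mathfrak m$, and the number of summands of $P_p$ with twist $-j$ is at most $\dim\mathrm{Tor}_p^A(N,R)_j<\infty$. Also, if $N$ lives in degrees $\ge n$, so do all $P_p$.

**Step 2 ($A_{\ge n}$ and the $L_i$ are finitely presented).** The purpose is to make Step 1 applicable. Take finitely many homogeneous generators of the algebra $A$, and let $x_i$ be those of positive degree. A monomial of positive degree contains some $x_i$; at the first one it reads $ux_iv$ with $u\in A_0$. So $A_{\ge 1}=\sum_iA_0x_iA$, which is a finitely generated right ideal because $A_0$ is finite-dimensional. Hence $A_0=A/A_{\ge 1}\in\mathrm{fp}(A)$. Each $L_i$ is a quotient of $A_0$ by a finite-dimensional, hence finitely generated, submodule, so $L_i\in\mathrm{fp}(A)$. The module $A/A_{\ge n}$ has a finite filtration with factors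 $L_i(-l)$, so it is in $\mathrm{fp}(A)$, and the kernel $A_{\ge n}$ of $A\to A/A_{\ge n}$ is in $\mathrm{fp}(A)$ by coherence.

**Step 3 (size of the resolution of $A_{\ge n}$).** The purpose is to show that its first $d+1$ terms have about $a_n$ summands, with twists close to $-n$. By Steps 1 and 2 each $\mathrm{Tor}_p(L_i,R)$ is finite-dimensional. Choose $D\ge 1$ and $c$ such that, for all $i$ and $1\le p\le d+1$, $\mathrm{Tor}_p(L_i,R)_j=0$ for $j>D$ and $\dim\mathrm{Tor}_p(L_i,R)\le c$. Let $n\ge 1$. From $0\to A_{\ge n}\to A\to A/A_{\ge n}\to 0$ we get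
$$\mathrm{Tor}_p(A_{\ge n},R)\cong\mathrm{Tor}_{p+1}(A/A_{\ge n},R)\qquad(p\ge 0).$$
For $p\ge 1$ this holds since $A$ is projective. For $p=0$ it holds since the map $A_{\ge n}\otimes_AR\to A\otimes_AR=R$ is zero: its source lives in degrees $\ge n\ge 1$ and its target in degree $0$. Filter $A/A_{\ge n}$ by the submodules $A_{\ge l}/A_{\ge n}$, and refine by a composition series of each $A_l$, which has at most $a_l$ factors. For $0\le p\le d$ we get
$$\dim\mathrm{Tor}_p(A_{\ge n},R)_j\le\sum_{0\le l<n}\ \sum_{L\text{ factor of }A_l}\dim\mathrm{Tor}_{p+1}(L,R)_{j-l}.$$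
The left side is $0$ for $j<n$, so only $j\ge n$ matters. A term on the right vanishes unless $j\le l+D$. So only $n\le j\le l+D$ with $l<n$ matters; this forces $n-D\le l<n$ and $n\le j\le n+D-1$. Summing over these $j$, the module $P_p$ ($p\le d$) in the minimal resolution of $A_{\ge n}$ has at most
$$c\,\alpha_n,\qquad\alpha_n=\sum_{\max(0,n-D)\le l<n}a_l,$$
summands $e_iA(-j)$, and all have $n\le j<n+D$.

**Step 4 (cutting the resolution).** The purpose is to bound $\delta_t(E,S^n\mathcal O)$. Let $0\to K\to P_d\to\cdots\to P_0\to A_{\ge n}\to 0$ be exact, where $P_\bullet$ now denotes the complex $P_d\to\cdots\to P_0$. Since $A/A_{\ge n}$ is torsion, $\pi A_{\ge n}\cong\mathcal O$, and we have a triangle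
$$\pi K[d]\to\pi P_\bullet\to\mathcal O\to\pi K[d+1].$$
The last map is $0$ by (a), so the triangle splits and $\mathcal O$ is a summand of $\pi P_\bullet$. Apply $S^n$: the object $S^n\mathcal O$ is a summand of a complex whose term in degree $-p$ is a sum of at most $c\,\alpha_n$ objects $S^n\pi(e_iA(-j))$, each a summand of $S^{-(j-n)}\mathcal O$ with $0\le j-n<D$. By Lemma 2, if $E$ has $\mathcal O,S^{-1}\mathcal O,\dots,S^{-(D-1)}\mathcal O$ as summands, then for $n\ge 1$
$$\delta_t(E,S^n\mathcal O)\le\sum_{p=0}^dc\,\alpha_n\,e^{pt}\le(d+1)\,c\,e^{d|t|}\alpha_n.\tag{8}$$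

**Step 5 (conclusion).** The purpose is to replace $\mathcal O$ by a generator. By (b), a classical generator lies in the thick closure of finitely many $S^j\mathcal O$. So for some $c_0\ge D$ the object $E=\bigoplus_{|j|\le c_0}S^j\mathcal O$ is a classical generator, and it has the summands required in (8). For $n>c_0$, adding (8) over the summands of $S^nE$,
$$\delta_t(E,S^nE)\le(d+1)\,c\,e^{d|t|}\sum_{|j|\le c_0}\alpha_{n+j}.$$
Let $\varepsilon>0$ and $\eta=\mathsf h(A)+\varepsilon$. Recall that $0\le\mathsf h(A)<\infty$. There is $K_0$ with $a_l\le K_0e^{\eta l}$ for all $l\ge 0$, so $\alpha_n\le DK_0e^{\eta n}$ because $\eta>0$. The sum above is at most $(2c_0+1)DK_0e^{\eta c_0}e^{\eta n}$. Hence $\mathsf h_t(S)\le\mathsf h(A)+\varepsilon$ for every $\varepsilon>0$.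

**Step 6 (the last assertion).** The purpose is to derive (a) and (b) from finite homological dimension $\le d$, where we may take $d\ge 0$. Condition (a) is clear. For $M\in\mathrm{fp}(A)$, cut the minimal resolution of $M$ at $P_d$, with kernel $K$. The map $\pi M\to\pi K[d+1]$ in the triangle $\pi K[d]\to\pi P_\bullet\to\pi M\to\pi K[d+1]$ vanishes, so $\pi M$ is a summand of the bounded complex $\pi P_\bullet$, whose terms are finite sums of summands of objects $S^{-j}\mathcal O$. So $\pi M$ is in the thick closure of $\{S^j\mathcal O\}$. Since every object of $\mathcal D$ is in the thick closure of its cohomology objects, (b) follows. $\blacksquare$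

## 9. Algebras finite over a central subalgebra

**Example 7.** Let $A=k[x,y]/(y^2)$ with $\deg x=\deg y=1$. The annihilator of $y$ in $A$ is $yA\cong(A/yA)(-1)$, so the minimal resolution of $A/yA$ is
$$\cdots\to A(-2)\xrightarrow{\,y\,}A(-1)\xrightarrow{\,y\,}A\to A/yA\to 0,$$
which never ends. Nevertheless $\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator, namely $G=\pi(A/yA)=\pi(k[x])$. Indeed, for $M\in\mathrm{fp}(A)$ both $My$ and $M/My$ are finitely generated $k[x]$-modules, hence modulo torsion sums of modules $k[x](-j)$, and multiplication by $x$ gives $S^{-1}G\cong G$. Here $S^nG\cong G$ for all $n$, so $\delta_t(G,S^nG)$ is constant, at most $1$, and $\mathsf h_t(S)\le 0=\mathsf h(A)$.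

In general one can resolve over a polynomial ring mapping to the center, where resolutions are finite, and tensor the result with $M$.

**Theorem C.** Let $A$ be infinite-dimensional, non-negatively graded and locally finite, and a finite module over a finitely generated graded central subalgebra $Z$ (for example, $A$ finitely generated commutative, with $\mathrm{Proj}\,A$ possibly singular or non-reduced). If $\mathcal D=\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator, then $\mathsf h_t(S)=0=\mathsf h(A)$ for all $t$.

*Proof.*

**Step 1 (a polynomial ring acting centrally).** The purpose is to verify the standing hypotheses and $\mathsf h(A)=0$. The space $Z_0\subset A_0$ is finite-dimensional. Let $z_1,\dots,z_r$ be homogeneous generators of $Z$ over $Z_0$ of degrees $d_i>0$, and let $B=k[x_1,\dots,x_r]$, $\deg x_i=d_i$, act through $x_i\mapsto z_i$. Then $Z$ is generated by $Z_0$ as a $B$-module, so $Z$, and hence $A$, is a finite $B$-module, and $B$ acts centrally. So $A$ is a finitely generated algebra. Right ideals are $B$-submodules of a noetherian $B$-module, so $A$ is right noetherian, hence right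 graded coherent, and $\mathrm{fp}(A)$ consists of all finitely generated modules. As $A$ is infinite-dimensional, it is not torsion and $\mathsf{qgr}(A)\ne 0$. Also $r\ge 1$, so $D=\sum_id_i\ge 1$. Since $\dim B_m\le(m+1)^r$, the numbers $a_m$ grow at most polynomially, and $\mathsf h(A)=0$. By Theorem A we must only prove $\mathsf h_t(S)\le 0$.

**Step 2 (the resolution of $B_{\ge n}$).** The purpose is to count its terms. For $n\ge 1$ let $P_\bullet$ be the minimal graded free resolution of $B_{\ge n}$ over $B$. By the Koszul resolution, $\mathrm{Tor}^B_\bullet(k,k)$ has total dimension $2^r$, lives in internal degrees $\le D$, and vanishes in homological degrees $>r$. As in Step 3 of Theorem B, now with $B$ in place of $A$ and $k$ in place of $R$ and of the $L_i$,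
$$\dim\mathrm{Tor}^B_p(B_{\ge n},k)_j=\dim\mathrm{Tor}^B_{p+1}(B/B_{\ge n},k)_j\le\sum_{0\le l<n}\dim B_l\cdot\dim\mathrm{Tor}^B_{p+1}(k,k)_{j-l},$$
the left side vanishes for $j<n$, and a term on the right vanishes unless $j\le l+D$. So $P_\bullet$ has length $\le r$; the total number of its summands $B(-j)$, over all $p$, is at most
$$\beta_n=2^r\sum_{\max(0,n-D)\le l<n}\dim B_l;$$
and all of them satisfy $n\le j<n+D$.

**Step 3 (tensoring with $M$).** The purpose is to express $S^n\pi M$ through boundedly many twists of $\pi M$. Let $M\in\mathrm{fp}(A)$. Since $B$ acts centrally, $M\otimes_BP_\bullet$ is a complex of right $A$-modules. Its terms are finite sums of modules $M(-j)$, and its differentials are matrices over $B$. The maps $P_0\to B_{\ge n}\subset B$ give an augmentation $M\otimes_BP_\bullet\to M$. For $i\ge 1$ the homology is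
$$H_i=\mathrm{Tor}^B_i(M,B_{\ge n})\cong\mathrm{Tor}^B_{i+1}(M,B/B_{\ge n}),$$
and $H_0=M\otimes_BB_{\ge n}$ maps to $M$ with kernel $\mathrm{Tor}_1^B(M,B/B_{\ge n})$ and cokernel $M/MB_{\ge n}$. Since $M$ is finitely generated over $A$, it is finitely generated over $B$. So all these Tor modules and the cokernel are finitely generated over $B$. They are killed by $B_{\ge n}$, hence finite-dimensional, hence torsion. As $\pi$ is exact, the augmentation becomes a quasi-isomorphism $\pi(M\otimes_BP_\bullet)\cong\pi M$. Applying $S^n$, the object $S^n\pi M$ is represented by a complex in cohomological degrees $[-r,0]$ with at most $\beta_n$ summands in total, each of the form $S^{n-j}\pi M=S^{-(j-n)}\pi M$ with $0\le j-n<D$.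

**Step 4 (conclusion).** The purpose is to feed this into a suitable generator. Let $G$ be a classical generator. The thick closure of $\bigoplus_iH^i(G)$ contains $G$, so replacing $G$ by this sum we may assume $G=\pi M$ with $M\in\mathrm{fp}(A)$. Then $G'=\bigoplus_{j=0}^DS^{-j}G$ is a classical generator too. For $n>D$, Step 3 applies to $S^{n-l}G$ for $0\le l\le D$, and all the summands that occur are summands of $G'$. By Lemma 2,
$$\delta_t(G',S^nG')\le\sum_{l=0}^D\delta_t(G',S^{n-l}G)\le e^{r|t|}\sum_{l=0}^D\beta_{n-l}.$$
Since $\beta_n\le 2^rD(n+1)^r$, the right side grows at most polynomially in $n$. Hence $\mathsf h_t(S)\le 0$, and with Theorem A, $\mathsf h_t(S)=0=\mathsf h(A)$. $\blacksquare$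

Whether equality holds whenever $\mathbf D^b(\mathsf{qgr}(A))$ has a classical generator is, by the Corollary, exactly conjecture (iv). The arguments above do not settle it.
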